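\title{Intersection vectors and geodesic closure in graphs with the parameters of a Grassmann graph}

\begin{abstract}
Let $x,y$ be vertices at distance $i$, $1<i<k$, in the Grassmann graph $J_q(n,k)$ with $n>2k\ge 6$. The subspace $x\cap y$ is represented by an explicit vector in the Euclidean representation for the second largest eigenvalue. This vector can be formed in every distance-regular graph with the same intersection numbers, and it singles out a set $S$ of vertices, which in $J_q(n,k)$ is the set of vertices containing $x\cap y$. We show that $S$ need not be geodesically closed: the twisted Grassmann graphs give counterexamples with $n=2k+1$ for all $q$, all $k\ge3$ and all $1<i<k$. We determine the pairs $x,y$ in these graphs for which $S$ is geodesically closed of diameter $i$, and we give a local necessary condition that holds in every graph with these intersection numbers.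
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $q$ is a prime power, $[m]=\frac{q^m-1}{q-1}$, and $n,k$ are integers with $n>2k\ge6$. A connected graph with path-length distance $\partial$ and diameter $D$ is \emph{distance-regular} if there are numbers $c_j,a_j,b_j$ $(0\le j\le D)$, its \emph{intersection numbers}, such that whenever $\partial(u,w)=j$ the vertex $w$ has exactly $c_j$, $a_j$, $b_j$ neighbors at distance $j-1$, $j$, $j+1$ from $u$. The \emph{Grassmann graph} $\Gamma=J_q(n,k)$ has as vertices the $k$-dimensional subspaces of an $n$-dimensional vector space over $\mathbb F_q$, two of them adjacent when they meet in dimension $k-1$. It is distance-regular of diameter $k$, and $\partial(u,w)=k-\dim(u\cap w)$.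

Let $\Delta$ be any distance-regular graph with the same intersection numbers as $\Gamma$. Its vertices are not given as subspaces, and one may ask how much of the projective geometry can still be seen in $\Delta$. In $\Gamma$, a subspace $M$ of dimension $k-i$ is visible through the set of vertices that contain it. If $M=x\cap y$ for vertices $x,y$, this set can be described without mentioning subspaces, by means of a Euclidean representation, and the description makes sense in $\Delta$.

Let $\theta_1$ be the second largest eigenvalue of the adjacency matrix of $\Gamma$. Let $\rho$ be a map from the vertex set of $\Delta$ to a Euclidean space $E$ of dimension $[n]-1$ such that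
\begin{itemize}
\item[(R1)] the vectors $\rho(u)$ span $E$;
\item[(R2)] $\langle\rho(u),\rho(w)\rangle$ depends only on $\partial(u,w)$;
\item[(R3)] $\sum_{w'\sim w}\rho(w')=\theta_1\rho(w)$ for every vertex $w$;
\item[(R4)] $\|\rho(u)\|^2=q^k[k][n-k]$ for every vertex $u$.
\end{itemize}
Up to isometry, $\rho(u)$ is a positive multiple of the orthogonal projection of the characteristic vector of $u$ onto the $\theta_1$-eigenspace of the adjacency matrix of $\Delta$.

Fix an ordered pair $x,y$ of vertices of $\Delta$ with $\partial(x,y)=i$, $1<i<k$. Let $N^-$, $N^0$, $N^+$ be the sets of neighbors of $x$ at distance $i-1$, $i$, $i+1$ from $y$; we write $N^-(x,y)$ when the pair must be named. The \emph{intersection vector} of the pair is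
\begin{equation}\label{eq:v}
v=\kappa_x\,\rho(x)+\kappa_y\,\rho(y)+\kappa_+\sum_{w\in N^+}\rho(w)+\kappa_-\sum_{w\in N^-}\rho(w),
\end{equation}
where
\begin{align*}
\kappa_x&=\frac{[k-i][n-k-1]}{q^{k-1}[n-2k]}, &\kappa_y&=\frac{[k-i]}{q^{k-i+1}[i-1][n-2k]},\\
\kappa_+&=\frac{-1}{q^{k+i}[n-2k]}, &\kappa_-&=\frac{-[k-i]}{q^{k}[i-1][n-2k]}.
\end{align*}
The denominators require $n>2k$ and $i>1$. For $i=k$ the set $N^+$ would be empty and $[k-i]=0$, so that $v=0$. In the range $1<i<k$ both $\kappa_+$ and $\kappa_-$ are negative. Put
\[
\nu_\ell=[n][k-i-\ell]-[k-i][k]\quad(0\le\ell\le k-i),\qquad S=\{z:\ \langle v,\rho(z)\rangle=\nu_0\}.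
\]
In $\Gamma$ the inner product $\langle v,\rho(z)\rangle$ equals $\nu_\ell$ exactly when $x\cap y\cap z$ has codimension $\ell$ in $x\cap y$ (Proposition~\ref{prop:grassmann}), so there $S$ is the set of vertices containing $x\cap y$. A set of vertices is \emph{geodesically closed} if it contains every vertex of every shortest path between two of its members; distances in the subgraph it induces are then the distances of the whole graph. The following problem comes from \cite{Seong}.

\medskip
\noindent\textbf{Question.} \emph{Is the subgraph of $\Delta$ induced on $S$ always geodesically closed and of diameter $i$?}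
\medskip

One would guess that it is. The answer is yes in $\Gamma$, the set $S$ is defined through distances and the parameters $q,n,k,i$ alone, and it always contains $x$ and $y$. The weak point is that $\langle v,\rho(z)\rangle$ involves the number of vertices $w$ at prescribed distances from the \emph{three} vertices $x,y,z$, and the definition of distance-regularity prescribes such counts only for two vertices. For $z\in N^-$ a single such count matters.

\begin{theorem}\label{thm:general}
\begin{itemize}
\item[(i)] If $\Delta=J_q(n,k)$, then $S=\{z:\ z\supseteq x\cap y\}$, and $S$ is geodesically closed of diameter $i$.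
\item[(ii)] For arbitrary $\Delta$ we have $x,y\in S$, and a vertex $z\in N^-$ lies in $S$ if and only if it has exactly $2q[i-1]$ neighbors in $N^-$. Hence, if $S$ is geodesically closed, then $N^-$ induces a regular graph of valency $2q[i-1]$.
\end{itemize}
\end{theorem}

To test this condition we need a second graph with the same intersection numbers. Let $V$ be a vector space of dimension $2k+1$ over $\mathbb F_q$ and $H$ a hyperplane of $V$. The \emph{twisted Grassmann graph} has vertex set $\mathcal A\cup\mathcal B$, where $\mathcal A$ consists of the $(k+1)$-dimensional subspaces of $V$ not contained in $H$ (the \emph{large} vertices) and $\mathcal B$ of the $(k-1)$-dimensional subspaces of $H$ (the \emph{small} vertices). Two large vertices are adjacent when they meet in dimension $k$, two small vertices when they meet in dimension $k-2$, and a large and a small vertex when the large one contains the small one. Van Dam and Koolen \cite{vDK} proved that for $k\ge2$ this graph is distance-regular with the intersection numbers of $J_q(2k+1,k+1)\cong J_q(2k+1,k)$. For $k\ge3$ it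 is therefore an admissible $\Delta$ with $n=2k+1$, and it answers the Question in the negative.

\begin{theorem}\label{thm:counter}
Let $\Delta$ be the twisted Grassmann graph, $k\ge3$, $n=2k+1$, $1<i<k$. There are $x,y\in\mathcal A$ with $\dim(x\cap y)=k+1-i$ and $x\cap y\subseteq H$. For any such pair, $\partial(x,y)=i$, $x,y\in S$, and some vertex $z$ on a shortest path from $x$ to $y$ is not in $S$; so $S$ is not geodesically closed. Moreover, for this vertex $z$ the number $\langle v,\rho(z)\rangle$ is none of $\nu_0,\nu_1,\dots,\nu_{k-i}$.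
\end{theorem}

\begin{theorem}\label{thm:class}
Let $\Delta$ be the twisted Grassmann graph, $k\ge3$, $n=2k+1$, and let $\partial(x,y)=i$ with $1<i<k$. Then $S$ is geodesically closed of diameter $i$ if and only if $x,y\in\mathcal B$. In that case $S=\{z\in\mathcal B:\ z\supseteq x\cap y\}$. In all other cases $S$ is not geodesically closed.
\end{theorem}

After the preliminaries in Sections~\ref{sec:prelim} and~\ref{sec:dist}, Section~\ref{sec:example} works out the smallest counterexample numerically. Sections~\ref{sec:grassmann} and~\ref{sec:local} prove Theorem~\ref{thm:general} by computing $v$ in $\Gamma$ and comparing $\Delta$ with $\Gamma$. Sections~\ref{sec:irregular}--\ref{sec:small} treat the five types of pairs in the twisted graph, and Section~\ref{sec:range} comments on other values of $n$.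

\section{Subspaces and inner products}\label{sec:prelim}

We use the following standard facts. A \emph{point} is a $1$-dimensional subspace. If $W\subseteq W'$ and $\dim W'/W=a$, then $[a]$ is both the number of hyperplanes of $W'$ containing $W$ and the number of subspaces of $W'$ containing $W$ as a hyperplane. We have $[a+b]=[a]+q^a[b]$; in particular $[a+1]=q[a]+1=[a]+q^a$. The modular law states that $(A+B)\cap C=A+(B\cap C)$ whenever $A\subseteq C$. Finally,
\begin{equation}\label{eq:qid}
\frac{q^{i-1}-[i]}{[i-1]}=-1,\qquad \frac{q^{i-1}-[i]^2}{[i-1]}=-[i+1],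
\end{equation}
the second because $[i]^2-q^{i-1}=[i][i-1]+q^{i-1}([i]-1)=[i-1]([i]+q^i)$.

Both graphs in this paper are built from one relation. Call $z$ a \emph{shift} of a subspace $x$ if $\dim z=\dim x$ and $z\cap x$ is a hyperplane of $x$. Two lemmas describe when two shifts of $x$ are shifts of each other, and which shifts of $x$ move toward or away from a second subspace $y$.

\begin{lemma}\label{lem:adj}
Let $z\ne z'$ be shifts of $x$, with $h=z\cap x$ and $h'=z'\cap x$. Then $z'$ is a shift of $z$ if and only if $h=h'$ or $x+z=x+z'$. Otherwise $z\cap z'=h\cap h'$.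
\end{lemma}

\begin{proof}
Let $d=\dim x$. If $h=h'$, then $h\subseteq z\cap z'\neq z$, so $z\cap z'=h$. If $x+z=x+z'$, then $z,z'$ are distinct hyperplanes of a $(d+1)$-space and meet in dimension $d-1$. Suppose neither holds. A vector of $z\cap z'$ outside $x$ would span, together with $x$, both $x+z$ and $x+z'$. So $z\cap z'\subseteq x$, and $z\cap z'=h\cap h'$ has dimension $d-2$.
\end{proof}

\begin{lemma}\label{lem:shift}
Let $x,y$ be subspaces, $M=x\cap y$, $U=x+y$.
\begin{itemize}
\item[(a)] The shifts $z$ of $x$ with $\dim(z\cap y)=\dim M+1$ are the spaces $z=h+y_1$, where $h$ is a hyperplane of $x$ containing $M$ and $y_1$ is a subspace of $y$ containing $M$ as a hyperplane. Here $z\cap x=h$ and $z\cap y=y_1$. Two distinct such spaces $h+y_1$, $h'+y_1'$ are shifts of each other if and only if $h=h'$ or $y_1=y_1'$.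
\item[(b)] The shifts $z$ of $x$ with $\dim(z\cap y)=\dim M-1$ are the spaces $z=h+\langle w\rangle$, where $h$ is a hyperplane of $x$ not containing $M$ and $w\notin U$. Here $z\cap U=h$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $z$ be a shift of $x$ and $h=z\cap x$. Note that $h\cap y=h\cap M$.

(a) Since $h$ is a hyperplane of $z$, $\dim(z\cap y)\le\dim(h\cap M)+1$. So $\dim(z\cap y)=\dim M+1$ forces $M\subseteq h$. Then $y_1=z\cap y$ contains $M$ as a hyperplane, $y_1\not\subseteq x$, and $z=h+y_1$. Conversely, for $h,y_1$ as stated, $h\cap y_1=M$ gives $\dim(h+y_1)=\dim x$, and the modular law gives $(h+y_1)\cap x=h+M=h$ and $(h+y_1)\cap y=y_1+M=y_1$. For the last claim apply Lemma~\ref{lem:adj}: here $x+z=x+y_1$ and $(x+y_1)\cap y=y_1$, so $x+z=x+z'$ if and only if $y_1=y_1'$.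

(b) We have $z\cap y\supseteq h\cap M$ and $\dim(h\cap M)\ge\dim M-1$. So $\dim(z\cap y)=\dim M-1$ forces $h\not\supseteq M$ and $z\cap y=h\cap y$. By the dimension formula the latter means $\dim(z+y)=\dim(h+y)+1$; writing $z=h+\langle w\rangle$, this says $w\notin h+y$, and $h+y=U$ because $h+M=x$. Conversely, for $h,w$ as stated, $(h+\langle w\rangle)\cap U=h$ by the modular law, so the space meets $x$ in $h$ and $y$ in $h\cap M$, a hyperplane of $M$.
\end{proof}

We call the family in Lemma~\ref{lem:shift}(a) the \emph{grid} of $(x,y)$. Its \emph{rows} are indexed by the $[\dim x/M]$ hyperplanes $h$ and its \emph{columns} by the $[\dim y/M]$ spaces $y_1$; two cells are shifts of each other when they share a row or a column.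

In $\Gamma$, adjacency is the shift relation. For $\partial(x,y)=j$, part (a) shows that the neighbors of $x$ closer to $y$ form a $[j]\times[j]$ grid. In part (b) there are $[k]-[j]=q^j[k-j]$ choices of $h$, and for each of them $[n-k+1]-[j+1]=q^{j+1}[n-k-j]$ spaces, since $\dim U/h=j+1$. Hence
\begin{equation}\label{eq:int}
c_j=[j]^2,\qquad b_j=q^{2j+1}[k-j][n-k-j].
\end{equation}

Next we compute the inner products in (R2). For $\Gamma$ there is a concrete model. Let $P$ be the set of the $[n]$ points of the underlying space, and for a subspace $W$ let $\chi_W\in\mathbb R^P$ be the characteristic function of its set of points. Let $\pi(W)$ be $\sqrt{[n]}$ times the projection of $\chi_W$ onto $\mathbf 1^\perp$, that is, $\pi(W)=\sqrt{[n]}\,\bigl(\chi_W-\frac{[\dim W]}{[n]}\mathbf 1\bigr)$. Expanding,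
\begin{equation}\label{eq:pi}
\langle\pi(W),\pi(W')\rangle=[n]\,[\dim(W\cap W')]-[\dim W]\,[\dim W'].
\end{equation}

\begin{lemma}\label{lem:gram}
In every $\Delta$, if $\partial(u,w)=j$ then $\langle\rho(u),\rho(w)\rangle=g_j$, where $g_j=[n][k-j]-[k]^2$. In particular $g_1-g_2=[n]q^{k-2}$.
\end{lemma}

\begin{proof}
Let $\gamma_j$ be the common value given by (R2). The inner product of (R3) with $\rho(u)$ gives $c_j\gamma_{j-1}+a_j\gamma_j+b_j\gamma_{j+1}=\theta_1\gamma_j$. Since $b_j\ne0$ for $j<k$, this recurrence and the value of $\gamma_0$ in (R4) determine all $\gamma_j$. It therefore suffices to show that the vectors $\pi(x)$, $x$ a vertex of $\Gamma$, satisfy (R2)--(R4) with values $g_j$. By \eqref{eq:pi} they satisfy (R2) with values $g_j$, and $g_0=[k]([n]-[k])=q^k[k][n-k]$. For (R3), fix $x$. A point of $x$ lies in $[k-1]$ hyperplanes of $x$, each contained in $[n-k+1]-1=q[n-k]$ neighbors of $x$. A point $p\not\subseteq x$ lies in the $[k]$ neighbors $h+p$. Hence $\sum_{w\sim x}\chi_w=\theta\chi_x+[k]\mathbf 1$ with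
\[
\theta=q[k-1][n-k]-[k]=q^2[k-1][n-k-1]-1,
\]
and projecting gives $\sum_{w\sim x}\pi(w)=\theta\pi(x)$. This $\theta$ is $\theta_1$ by \cite[Theorem~9.3.3]{BCN}.
\end{proof}

\begin{remark}
A map $\rho$ exists for every $\Delta$. The eigenvalues of a distance-regular graph and their multiplicities are determined by the intersection numbers, and the projection onto an eigenspace is a linear combination of the distance matrices. In $\Gamma$ the Gram matrix of the $\pi(x)$ is such a combination whose columns are $\theta_1$-eigenvectors, hence a multiple of the projection. Its rank is $[n]-1$, because the $\chi_x$ span $\mathbb R^P$: more vertices pass through one point than through two, so the matrix that counts vertices through pairs of points is positive definite.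
\end{remark}

By Lemma~\ref{lem:gram}, for every vertex $z$ of $\Delta$,
\begin{equation}\label{eq:master}
\langle v,\rho(z)\rangle=\kappa_x\,g_{\partial(x,z)}+\kappa_y\,g_{\partial(y,z)}+\kappa_+\sum_{w\in N^+}g_{\partial(w,z)}+\kappa_-\sum_{w\in N^-}g_{\partial(w,z)},
\end{equation}
with $|N^+|=b_i$ and $|N^-|=c_i$. Thus $S$ is determined by the distances in $\Delta$, and $\rho$ may be replaced by any family of vectors with inner products $g_j$.

\section{Distances in the twisted Grassmann graph}\label{sec:dist}

For a subspace $u$ of $V$ write $u_H=u\cap H$. If $u$ is large, then $\dim u_H=k$, and $u_H$ is the only hyperplane of $u$ contained in $H$. The neighbors of a large vertex $u$ are its shifts not contained in $H$ and the hyperplanes of $u_H$. The neighbors of a small vertex $u$ are its shifts inside $H$ and the large vertices containing $u$.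

\begin{lemma}\label{lem:dist}
In the twisted Grassmann graph,
\[
\partial(u,w)=\begin{cases}k+1-\dim(u\cap w)&\text{if $u,w$ are both large,}\\ k-\dim(u\cap w)&\text{if one is large and one is small,}\\ k-1-\dim(u\cap w)&\text{if $u,w$ are both small.}\end{cases}
\]
\end{lemma}

\begin{proof}
Let $\delta(u,w)$ be the right-hand side. If one vertex is large and one small, then $\dim(u\cap w)\le k-1$, with equality exactly for containment. So in all cases $\delta=0$ means equality and $\delta=1$ means adjacency.

\emph{A step changes $\delta$ by at most $1$.} Let $u\sim u'$. If $u,u'$ have the same size, then $u\cap u'$ is a hyperplane of both, so $\dim(u\cap w)$ and $\dim(u'\cap w)$ both lie in $\{d,d+1\}$ for $d=\dim(u\cap u'\cap w)$. If $u$ is large and $u'$ is small, then for $w$ of either size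
\[
\delta(u,w)-\delta(u',w)=1-\bigl(\dim(u\cap w)-\dim(u'\cap w)\bigr),
\]
and the bracket lies in $\{0,1,2\}$ because $u'$ has codimension $2$ in $u$. Hence $\partial\ge\delta$.

\emph{If $\delta(u,w)=j\ge2$, a step from $u$ or from $w$ reduces $\delta$ to $j-1$.} Let $M=u\cap w$. If both are large, then $\dim u/M=j\geq 2$, so some hyperplane $h\supseteq M$ of $u$ differs from $u_H$; any cell $h+w_1$ in this row of the grid of $(u,w)$ is a large neighbor of $u$ meeting $w$ in dimension $\dim M+1$. If both are small, any cell of the grid serves, as it lies in $H$. If $u$ is large and $w$ is small, then $M\subseteq u_H$ and $\dim M=k-j$; a hyperplane $u'$ of $u_H$ containing $M$ is a small neighbor of $u$ with $u'\cap w=M$, so $\delta(u',w)=k-1-(k-j)=j-1$. By induction $\partial\le\delta$.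
\end{proof}

\section{The smallest counterexample}\label{sec:example}

Take $q=2$, $k=3$, $n=7$, $i=2$. Then $[1]=1$, $[2]=3$, $[3]=7$, $[7]=127$, and
\begin{gather*}
(\kappa_x,\kappa_y,\kappa_+,\kappa_-)=\bigl(\tfrac74,\tfrac14,-\tfrac1{32},-\tfrac18\bigr),\qquad (g_0,g_1,g_2,g_3)=(840,332,78,-49),\\
b_2=96,\qquad c_2=9,\qquad \nu_0=120,\qquad \nu_1=-7.
\end{gather*}
Let $\Delta$ be any graph with these intersection numbers. Formula \eqref{eq:master} gives
\begin{align*}
\langle v,\rho(x)\rangle&=\tfrac74\cdot840+\tfrac14\cdot78-3\cdot332-\tfrac98\cdot332=120,\\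
\langle v,\rho(y)\rangle&=\tfrac74\cdot78+\tfrac14\cdot840+3\cdot49-\tfrac98\cdot332=120,
\end{align*}
so $x,y\in S$. Let $z\in N^-$, a common neighbor of $x$ and $y$, and let $\lambda$ be its number of neighbors among the other eight vertices of $N^-$. The vertices of $N^+$ are at distance $3$ from $y$, so none is adjacent to $z$, and all are at distance $2$ from $z$ through $x$. Therefore
\[
\langle v,\rho(z)\rangle=2\cdot332-3\cdot78-\tfrac18\bigl(840+332\lambda+78(8-\lambda)\bigr)=247-\tfrac{127}4\lambda ,
\]
which equals $120$ exactly when $\lambda=4$. In $J_2(7,3)$ the set $N^-$ is a $3\times3$ grid, and every cell has $\lambda=4$.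

Now let $\Delta$ be the twisted graph, $V=\langle e_1,\dots,e_7\rangle$, $H=\langle e_1,\dots,e_6\rangle$, and
\[
M=\langle e_1,e_2\rangle,\qquad x=M+\langle e_3,e_7\rangle,\qquad y=M+\langle e_4,e_5+e_7\rangle .
\]
The vectors $e_3,e_7,e_4,e_5+e_7$ are independent modulo $M$, so $x\cap y=M$ and $\partial(x,y)=4-2=2$. The large common neighbors are the cells $h+y_1$ of the $3\times3$ grid of $(x,y)$ that are not contained in $H$; only the cell $x_H+y_H$, with $x_H=M+\langle e_3\rangle$ and $y_H=M+\langle e_4\rangle$, is lost. A small common neighbor is a $2$-dimensional subspace of $x\cap y$, so it is $M$ itself. The twist has thus removed one cell and put $M$ in its place. But $M$ is contained in every cell, so it is adjacent to all eight remaining cells, whereas the lost cell would have been adjacent to four. A cell outside the row $x_H$ and the column $y_H$ loses no neighbor and gains $M$ (Figure~\ref{fig:grid}). For such a cell $z$ we have $\lambda=5$ and $\langle v,\rho(z)\rangle=353/4\notin\{120,-7\}$. The path $x,z,y$ is a shortest path between two members of $S$ through a vertex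 outside $S$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.25]
\draw (1,2)--(2,2); \draw (0,1)--(2,1); \draw (0,0)--(2,0);
\draw (0,0)--(0,1); \draw (1,0)--(1,2); \draw (2,0)--(2,2);
\node[draw,circle,dashed,minimum size=6mm] at (0,2) {};
\node[draw,circle,fill=white,minimum size=6mm] at (1,2) {$4$};
\node[draw,circle,fill=white,minimum size=6mm] at (2,2) {$4$};
\node[draw,circle,fill=white,minimum size=6mm] at (0,1) {$4$};
\node[draw,circle,fill=white,minimum size=6mm] at (0,0) {$4$};
\node[draw,circle,fill=gray!30,minimum size=6mm] at (1,1) {$5$};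
\node[draw,circle,fill=gray!30,minimum size=6mm] at (2,1) {$5$};
\node[draw,circle,fill=gray!30,minimum size=6mm] at (1,0) {$5$};
\node[draw,circle,fill=gray!30,minimum size=6mm] at (2,0) {$5$};
\node[draw,rectangle,fill=gray!30,minimum size=6mm,label=above:{$M$}] at (3.4,1) {$8$};
\node at (-0.9,2) {row $x_H$};
\node at (0,-0.6) {column $y_H$};
\end{tikzpicture}
\caption{The nine common neighbors of two large vertices $x,y$ at distance $2$ with $M=x\cap y\subseteq H$ in the twisted Grassmann graph for $q=2$, $k=3$. Cells in the same row or column are adjacent, the dashed cell is not a vertex, and the small vertex $M$ is adjacent to all eight cells. Each number is the valency within this set of nine. The shaded vertices have valency different from $4$ and do not belong to $S$.}\label{fig:grid}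
\end{figure}

For general parameters we avoid evaluating \eqref{eq:master} directly. We evaluate it once, in $\Gamma$, where the point model makes $v$ explicit, and then compare $\Delta$ with $\Gamma$ term by term.

\section{The intersection vector in the Grassmann graph}\label{sec:grassmann}

From now on $s=[k-i]$, which is positive since $i<k$. Multiplying the coefficients in \eqref{eq:v} by $q^k[n-2k]$ gives
\begin{equation}\label{eq:scaled}
q^k[n-2k]\,(\kappa_x,\kappa_y,\kappa_+,\kappa_-)=\Bigl(qs[n-k-1],\ \frac{sq^{i-1}}{[i-1]},\ -q^{-i},\ \frac{-s}{[i-1]}\Bigr).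
\end{equation}
In $\Gamma$ put $M=x\cap y$ and $U=x+y$. The points fall into five classes according to their position relative to $M,x,y,U$, and the functions $\chi_x$, $\chi_y$, $\sum_{N^+}\chi_w$, $\sum_{N^-}\chi_w$, $\mathbf 1$ are constant on each class. The coefficients \eqref{eq:scaled} are those that combine the first four into $\chi_M$ plus a constant.

\begin{proposition}\label{prop:grassmann}
In $\Gamma=J_q(n,k)$, $\ \langle v,\rho(z)\rangle=[n]\,[\dim(x\cap y\cap z)]-[k-i][k]$ for every vertex $z$.
\end{proposition}

\begin{proof}
We may take $\rho=\pi$. Let $f=\kappa_x\chi_x+\kappa_y\chi_y+\kappa_+\sum_{N^+}\chi_w+\kappa_-\sum_{N^-}\chi_w$ and $F=q^k[n-2k]f$. By Lemma~\ref{lem:shift}, $N^-$ is an $[i]\times[i]$ grid inside $U$, and $N^+$ consists of $q^{i+1}[n-k-i]$ spaces through each of the $q^is$ hyperplanes $h\not\supseteq M$ of $x$, each meeting $U$ in $h$. The table shows how many members of each family contain a point $p$.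
\[
\begin{array}{l|cccc}
 &x&y&N^+&N^-\\ \hline
p\not\subseteq U&0&0&q^is&0\\
p\subseteq U,\ p\not\subseteq x,\ p\not\subseteq y&0&0&0&[i-1]\\
p\subseteq y,\ p\not\subseteq M&0&1&0&[i]\\
p\subseteq x,\ p\not\subseteq M&1&0&q^{2i}s[n-k-i]&[i-1][i]\\
p\subseteq M&1&1&q^{2i+1}[k-i-1][n-k-i]&[i]^2
\end{array}
\]
\emph{Column $N^+$.} A point outside $U$ lies in $h+p$ for each admissible $h$. A point of $U$ lies in a member only if it lies in its hyperplane $h$. The number of hyperplanes of $x$ containing $p$ but not $M$ is $[k-1]-[i-1]=q^{i-1}s$ for $p\subseteq x$, $p\not\subseteq M$, and $[k-1]-[i]=q^i[k-i-1]$ for $p\subseteq M$; multiply by $q^{i+1}[n-k-i]$.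

\emph{Column $N^-$.} Work in $U/M=x/M\oplus y/M$ and let $(a,b)$ be the image of a vector spanning $p\subseteq U$. Then $p\subseteq h+y_1$ means $a\in h/M$ and $b\in y_1/M$. There are $[i-1]$ rows $h$ if $a\ne0$ and $[i]$ if $a=0$; there is one column $y_1$ if $b\neq0$ and there are $[i]$ if $b=0$.

By \eqref{eq:scaled}, the first two rows give $F(p)=-s$, and the third gives $F(p)=-s$ by \eqref{eq:qid}. In the fourth row, $q[n-k-1]=[n-k]-1$ and $[i]+q^i[n-k-i]=[n-k]$ give
\[
F(p)=s\bigl(q[n-k-1]-q^i[n-k-i]-[i]\bigr)=-s.
\]
In the fifth row, \eqref{eq:qid} and $q[k-i-1]=s-1$ give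
\begin{align*}
F(p)&=s([n-k]-1)-s([i]+q^i)-q^i(s-1)[n-k-i]\\
&=-s+q^i\bigl([n-k-i]-[k-i]\bigr)=-s+q^k[n-2k].
\end{align*}
So $f-\chi_M$ is constant. Projecting onto $\mathbf 1^\perp$ gives $v=\pi(M)$, and \eqref{eq:pi} finishes the proof.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(i)]
By Proposition~\ref{prop:grassmann}, $z\in S$ if and only if $\dim(M\cap z)=k-i$, that is, $z\supseteq M$. Let $u,w\in S$. By Lemma~\ref{lem:shift}(a), a neighbor of $u$ one step closer to $w$ contains $u\cap w\supseteq M$, so it lies in $S$; by induction on the distance, every shortest path from $u$ to $w$ stays in $S$. Finally $\partial(u,w)=k-\dim(u\cap w)\le k-\dim M=i$, with equality for $x,y$.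
\end{proof}

\section{Local criteria for membership in $S$}\label{sec:local}

If $z$ is a neighbor of $x$, then all of $N^+\cup N^-$ lies within distance $2$ of $z$, so \eqref{eq:master} depends only on how many neighbors $z$ has in $N^+$ and in $N^-$. Subtracting the same formula for a suitable vertex of $\Gamma$ eliminates all other terms.

\begin{lemma}\label{lem:local}
Let $\Delta$ be arbitrary. For a neighbor $z$ of $x$ let $\lambda_+,\lambda_-$ be its numbers of neighbors in $N^+,N^-$.
\begin{itemize}
\item[(a)] $x,y\in S$.
\item[(b)] If $z\in N^-$, then $\langle v,\rho(z)\rangle=\nu_0+[n]q^{k-2}\kappa_-\bigl(\lambda_--2q[i-1]\bigr)$.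
\item[(c)] If $z\in N^0$, then $\langle v,\rho(z)\rangle=\nu_0+[n]q^{k-2}\bigl(\kappa_+(\lambda_+-q^{i+1}s)+\kappa_-(\lambda_--[i])\bigr)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By \eqref{eq:master},
\begin{align*}
\langle v,\rho(x)\rangle&=\kappa_xg_0+\kappa_yg_i+(\kappa_+b_i+\kappa_-c_i)g_1,\\
\langle v,\rho(y)\rangle&=\kappa_xg_i+\kappa_yg_0+\kappa_+b_ig_{i+1}+\kappa_-c_ig_{i-1}.
\end{align*}
These numbers are the same in $\Delta$ as in $\Gamma$, where they equal $\nu_0$ by Proposition~\ref{prop:grassmann}.

(b) For $w\in N^+$ the distances of $w$ and $z$ to $y$ differ by $2$, so $\partial(z,w)=2$. Hence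
\[
\langle v,\rho(z)\rangle=\kappa_xg_1+\kappa_yg_{i-1}+\kappa_+b_ig_2+\kappa_-\bigl(g_0+(c_i-1)g_2\bigr)+\kappa_-\lambda_-(g_1-g_2).
\]
Only the last term depends on $\Delta$ and $z$. In $\Gamma$, a cell of the $[i]\times[i]$ grid has $\lambda_-=2([i]-1)=2q[i-1]$ and contains $x\cap y$, so its value is $\nu_0$. Subtract, and use $g_1-g_2=[n]q^{k-2}$.

(c) Now every vertex of $N^+\cup N^-$ is at distance $1$ or $2$ from $z$, so
\[
\langle v,\rho(z)\rangle=\kappa_xg_1+\kappa_yg_i+(\kappa_+b_i+\kappa_-c_i)g_2+(\kappa_+\lambda_++\kappa_-\lambda_-)(g_1-g_2).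
\]
It suffices to find in $\Gamma$ one $z\in N^0$ with value $\nu_0$, $\lambda_+=q^{i+1}s$ and $\lambda_-=[i]$. With $M,U$ as before, $\dim U=k+i<n$. Let $h\supseteq M$ be a hyperplane of $x$, $w\notin U$, and $z=h+\langle w\rangle$. Then $z\cap U=h$, so $z\cap x=h$ and $z\cap y=M$. Thus $z\in N^0$, and its value is $\nu_0$ because $z\supseteq M$. We count with Lemma~\ref{lem:adj}, noting that $(x+z)\cap U=(x+\langle w\rangle)\cap U=x$. A cell $z'\in N^-$ has $x+z'\subseteq U$, so $x+z'\ne x+z$, and $z'\sim z$ exactly when $z'$ lies in the row $h$. Thus $\lambda_-=[i]$. A vertex $z'\in N^+$ has $h'=z'\cap x\not\supseteq M$, so $h'\ne h$, and $z'\sim z$ exactly when $z'\subseteq x+z$. For each of the $q^is$ hyperplanes $h'\not\supseteq M$ there are $q$ spaces $z'\ne x$ of dimension $k$ with $h'\subseteq z'\subseteq x+z$, and none lies in $U$, so all belong to $N^+$. Thus $\lambda_+=q^{i+1}s$.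
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(ii)]
The first two claims are Lemma~\ref{lem:local}(a) and (b), since $\kappa_-\ne0$. Every vertex of $N^-$ lies on a shortest path between $x,y\in S$, so geodesic closure forces $N^-\subseteq S$.
\end{proof}

\section{Pairs for which $N^-$ is not regular of valency $2q[i-1]$}\label{sec:irregular}

In Sections~\ref{sec:irregular}--\ref{sec:small}, $\Delta$ is the twisted Grassmann graph, $n=2k+1$, $M=x\cap y$, and distances are read from Lemma~\ref{lem:dist}. Since $v$ depends on the order of $x$ and $y$, there are five types of pairs: large--large with $M\subseteq H$ or $M\not\subseteq H$, large--small, small--large, and small--small. For three of them the condition in Theorem~\ref{thm:general}(ii) already fails.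

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
\emph{Existence.} Choose $k$-dimensional subspaces $A,B$ of $H$ with $\dim(A\cap B)=k+1-i$. Then $\dim(A+B)=k+i-1<2k$, so there is $t\in H\setminus(A+B)$. Choose $r\in V\setminus H$ and put $x=A+\langle r\rangle$, $y=B+\langle r+t\rangle$. A vector of $x\cap y$ outside $H$ could be scaled to the form $r+a=r+t+b$ with $a\in A$, $b\in B$, and then $t\in A+B$. Hence $x\cap y=x_H\cap y_H=A\cap B\subseteq H$.

\emph{The set $N^-$.} Let $x,y$ be any pair as in the theorem. Then $\partial(x,y)=i$, and $x,y\in S$ by Lemma~\ref{lem:local}(a). A large neighbor $z$ of $x$ is in $N^-$ when $\dim(z\cap y)=k+2-i=\dim M+1$; these are the cells of the $[i]\times[i]$ grid of $(x,y)$ not contained in $H$. A small neighbor $z\subseteq x_H$ is in $N^-$ when $\dim(z\cap y)=k+1-i=\dim M$; as $z\cap y\subseteq M$, these are the hyperplanes of $x_H$ containing $M$. So the $[i-1]$ cells $x_H+y_1$ with $y_1\subseteq y_H$ are replaced by $[i-1]$ small vertices.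

\emph{A vertex outside $S$.} Since $i\ge2$, there is a row $h\ne x_H$. Since $M\subseteq H$ and $y\not\subseteq H$, there is a column $y_1\not\subseteq H$. Let $z=h+y_1$. No cell in the row $h$ or the column $y_1$ lies in $H$, so $z$ has $2([i]-1)$ large neighbors in $N^-$. A small neighbor $z'\in N^-$ satisfies $z'\subseteq z\cap x_H=h\cap x_H$, which has dimension $k-1$ and contains $M$; so there is exactly one. Thus $\lambda_-=2q[i-1]+1$, and Lemma~\ref{lem:local}(b) with $n-2k=1$ gives
\[
\langle v,\rho(z)\rangle=\nu_0+[n]q^{k-2}\kappa_-=\nu_0-[n]\cdot\frac{[k-i]}{q^2[i-1]}\neq\nu_0 .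
\]
So $z\notin S$, although $z$ lies on a shortest path from $x$ to $y$. Each $\nu_\ell$ differs from $\nu_0$ by an integer multiple of $[n]$, while $[k-i]/(q^2[i-1])$ is not an integer, because $[k-i]\equiv1\pmod q$ for $i<k$.
\end{proof}

\begin{proposition}\label{prop:mixed}
If one of $x,y$ is large and the other small, then some vertex of $N^-$ is not in $S$, so $S$ is not geodesically closed.
\end{proposition}

\begin{proof}
Here $\dim M=k-i$ and $M\subseteq H$. By Theorem~\ref{thm:general}(ii) it suffices to find $z\in N^-$ with $\lambda_-\neq2q[i-1]$.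

\emph{$x$ large, $y$ small.} A large neighbor $z$ of $x$ is in $N^-$ when $\dim(z\cap y)=k-i+1=\dim M+1$. The grid of $(x,y)$ has $[i+1]$ rows and $[i-1]\geq1$ columns, and since $y\subseteq H$, a cell lies in $H$ exactly when its row is $x_H$. This leaves $q[i]$ rows. A small neighbor $z$ is in $N^-$ when $\dim(z\cap y)=k-i=\dim M$, that is, when $z$ is a hyperplane of $x_H$ containing $M$. A cell $z=h+y_1$ with $h\ne x_H$ has $[i-1]-1=q[i-2]$ neighbors in its row, $q[i]-1$ in its column, and the single small neighbor $z\cap x_H=h\cap x_H$. Hence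
\[
\lambda_--2q[i-1]=q\bigl([i]-[i-1]\bigr)-q\bigl([i-1]-[i-2]\bigr)=q^i-q^{i-1}>0 .
\]

\emph{$x$ small, $y$ large.} A large $z\supseteq x$ is in $N^-$ when $y_2=z\cap y$ has dimension $k+2-i=\dim M+2$. Then $y_2\cap x=M$, so $z=x+y_2$ by dimensions, and $y_2\not\subseteq H$. Conversely, if $M\subseteq y_2\subseteq y$, $\dim y_2/M=2$ and $y_2\not\subseteq H$, then $x+y_2$ is large and meets $y$ in $y_2$. So the large members of $N^-$ correspond to the lines ($2$-dimensional subspaces) of $y/M$, a space of dimension $i+1$, that are not contained in the hyperplane $y_H/M$. The small members have $\dim(z\cap y)=k-i+1=\dim M+1$; they are the cells $h+y_1$ with $y_1\subseteq y_H$, and there are $[i-1]$ rows $h$.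

Fix $z=x+y_2$ and the line $\ell=y_2/M$. Under the isomorphism $(x+y)/x\cong y/M$ we see that $(x+y_2)\cap(x+y_2')=x+(y_2\cap y_2')$, so $x+y_2'\sim z$ exactly when the two lines meet in a point. Each point of $y/M$ is on $[i]$ lines. Each of the $q$ points of $\ell$ outside $y_H/M$ contributes $[i]-1$ lines other than $\ell$. The point of $\ell$ in $y_H/M$ is on $[i]-[i-1]=q^{i-1}$ lines not contained in $y_H/M$ and contributes $q^{i-1}-1$. A small member $h+y_1$ lies in $z$ exactly when $y_1\subseteq z\cap y_H=y_2\cap H$, which determines $y_1$ and leaves $h$ free; this contributes $[i-1]$. So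
\[
\lambda_-=q([i]-1)+(q^{i-1}+[i-1]-1)=q[i]-q+q[i-1],
\]
and $\lambda_--2q[i-1]=q^i-q>0$ since $i\ge2$.
\end{proof}

\section{Two large vertices whose intersection is not in $H$}\label{sec:largeout}

For this type of pair $N^-$ looks exactly as in $\Gamma$, so the condition in Theorem~\ref{thm:general}(ii) holds and gives no obstruction. The twist is felt in $N^+$ instead, and Lemma~\ref{lem:local}(c) detects it at the small vertices of $N^0$. Such a vertex is not on a shortest path from $x$ to $y$, so we must also find two members of $S$ that it joins.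

\begin{proposition}\label{prop:largeout}
If $x,y$ are large and $M\not\subseteq H$, then $S$ is not geodesically closed.
\end{proposition}

\begin{proof}
We have $\dim M=k+1-i$, $\dim M_H=k-i$, and $U=x+y$ has dimension $k+1+i$. Also $x=x_H+M$, so $U=x_H+y$, and $x_H\cap y=M_H$. A small neighbor $z$ of $x$ is a hyperplane of $x_H$ with $z\cap y=z\cap M_H$, so $\partial(z,y)=i$ if $z\supseteq M_H$ and $\partial(z,y)=i+1$ otherwise.

\emph{The set $N^-$.} It has no small members by the last sentence. All cells of the $[i]\times[i]$ grid of $(x,y)$ contain $M$ and are therefore large. So $N^-$ is the full grid, $x_H$ is not one of its rows, and $N^-\subseteq S$ by Theorem~\ref{thm:general}(ii).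

\emph{The set $N^+$.} Its small members are the $[k]-[i]=q^is$ hyperplanes of $x_H$ not containing $M_H$. By Lemma~\ref{lem:shift}(b), its large members are the $(k+1)$-spaces contained neither in $U$ nor in $H$ that contain a hyperplane $h\not\supseteq M$ of $x$. For $h\neq x_H$ the condition on $H$ is automatic, and there are $[k+1]-[i+1]=q^{i+1}s$ such spaces. For $h=x_H$, the quotients of $V$, $U$, $H$, $U\cap H$ by $x_H$ have dimensions $k+1$, $i+1$, $k$, $i$, so there are $[k+1]-[i+1]-[k]+[i]=q^k-q^i=(q-1)q^is$.

\emph{A small vertex $z_0\notin S$.} Let $z_0$ be a hyperplane of $x_H$ containing $M_H$; then $z_0\in N^0$. Put $h_0=z_0+M$, of dimension $k$. Among the $q+1$ hyperplanes of $x$ through $z_0$, only $h_0$ contains $M$, and $x_H$ is one of the others. A large neighbor $z'$ of $x$ contains $z_0$ exactly when $z'\cap x$ does. So the neighbors of $z_0$ in $N^-$ form the row $h_0$, and $\lambda_-=[i]$. In $N^+$, the hyperplane $x_H$ contributes $(q-1)q^is$ large neighbors and each of the remaining $q-1$ hyperplanes contributes $q^{i+1}s$. All $q^is$ small members of $N^+$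 are hyperplanes of $x_H$ different from $z_0$, hence adjacent to $z_0$. Thus
\[
\lambda_+=q^is\bigl((q-1)+q(q-1)+1\bigr)=q^{i+2}s,
\]
and Lemma~\ref{lem:local}(c) gives $\langle v,\rho(z_0)\rangle-\nu_0=[n]q^{k-2}\kappa_+(q-1)q^{i+1}s\ne0$.

\emph{Two neighbors of $z_0$ in $S$.} Let $u_1=h_0+y_1$ be any cell in the row $h_0$; then $u_1\in S$. The space $x+y_1$ has dimension $k+2<\dim U$ because $i\ge2$, and $U\cap H\neq U$. A vector space is not the union of two proper subspaces, so there is $w\in U$ with $w\notin H$ and $w\notin x+y_1$. Let $u_2=x_H+\langle w\rangle$, a large vertex with $u_2\cap x=x_H$. Since $w\in U=x_H+y$, we have $u_2+y=x_H+y$, so $\dim(u_2\cap y)=\dim M_H+1=k+1-i$. Thus $u_2\in N^0$. By Lemma~\ref{lem:adj}, a large neighbor $z'\ne u_2$ of $x$ is adjacent to $u_2$ exactly when $z'\cap x=x_H$ or $x+z'=x+\langle w\rangle$.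

For a cell $z'=h+y_1'$ only the second case can occur, and it reads $x+y_1'=x+\langle w\rangle$. Under $U/x\cong y/M$ this determines one column $y_1'$, so $\lambda_-=[i]$. For a large $z'\in N^+$ the second case cannot occur, since $z'\not\subseteq U$ and $x+\langle w\rangle\subseteq U$; the first case gives $(q-1)q^is$ neighbors. All $q^is$ small members of $N^+$ lie in $x_H\subseteq u_2$. So $\lambda_+=q^{i+1}s$, and $u_2\in S$ by Lemma~\ref{lem:local}(c).

\emph{Conclusion.} We have $u_1\cap x=h_0\ne x_H=u_2\cap x$ and $x+u_1=x+y_1\ne x+\langle w\rangle=x+u_2$. By Lemma~\ref{lem:adj}, $u_1\cap u_2=h_0\cap x_H=z_0$, so $\partial(u_1,u_2)=2$, and $u_1,z_0,u_2$ is a shortest path with $u_1,u_2\in S$ and $z_0\notin S$.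
\end{proof}

\section{Two small vertices}\label{sec:small}

To prove that $S$ \emph{is} geodesically closed we must know all of $S$, and Lemma~\ref{lem:local} sees only neighbors of $x$. We need a substitute for the point model of Section~\ref{sec:grassmann}. In $J_q(2k+1,k+1)$ two vertices at distance $j$ share $[k+1-j]$ points, so we look for a set system with these intersection sizes for the twisted graph. Small vertices have too few points, but many hyperplanes of $H$ contain them; this suggests replacing the points of $H$ by the hyperplanes of $H$. Let $\Omega$ be the disjoint union of the set of points of $V$ outside $H$ and the set of hyperplanes $K$ of $H$. For a vertex $u$, let $\beta(u)\subseteq\Omega$ consist of the points of $u$ outside $H$ and the hyperplanes $K\supseteq u_H$.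

\begin{lemma}\label{lem:omega}
For all vertices $u,w$ we have $|\beta(u)\cap\beta(w)|=[k+1-\partial(u,w)]$. Hence $\langle\rho(u),\rho(w)\rangle=\frac{[n]}q|\beta(u)\cap\beta(w)|+c$ with $c=-\frac{[n]}q-[k]^2$.
\end{lemma}

\begin{proof}
Let $d=\dim(u\cap w)$ and $d_H=\dim(u\cap w\cap H)$. The number of $K$ containing $u_H+w_H$ is $[2k-\dim u_H-\dim w_H+d_H]$. If both vertices are small, this is $[d+2]$; if one is small, it is $[d+1]$; in these cases $d_H=d$ and there are no common points outside $H$. If both are large, it is $[d_H]$, and there are $[d]-[d_H]$ common points outside $H$, for a total of $[d]$. In each case Lemma~\ref{lem:dist} identifies the total with $[k+1-\partial(u,w)]$. The second claim follows from Lemma~\ref{lem:gram} and $q[k-j]=[k+1-j]-1$.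
\end{proof}

\begin{lemma}\label{lem:smallC}
If $u,w$ are small and $\partial(u,w)=j\ge1$, then $N^-(u,w)$ is the $[j]\times[j]$ grid of $(u,w)$. All its members are small and contain $u\cap w$.
\end{lemma}

\begin{proof}
Here $\dim(u\cap w)=k-1-j$. A large $z\supseteq u$ in $N^-(u,w)$ would have $\dim(z\cap w)=k-j+1$. But $z\cap w=z_H\cap w$ and $u$ is a hyperplane of $z_H$, so $\dim(z\cap w)\le k-j$. The small members are given by Lemma~\ref{lem:shift}(a), and all cells lie in $u+w\subseteq H$.
\end{proof}

\begin{proposition}\label{prop:small}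
If $x,y$ are small, then $S=\{z\in\mathcal B:\ z\supseteq M\}$, and $S$ is geodesically closed of diameter $i$.
\end{proposition}

\begin{proof}
Here $\dim M=k-1-i$, and $U=x+y\subseteq H$ has dimension $k-1+i$. Define $f:\Omega\to\mathbb R$ by
\[
f=\kappa_x\chi_{\beta(x)}+\kappa_y\chi_{\beta(y)}+\kappa_+\sum_{u\in N^+}\chi_{\beta(u)}+\kappa_-\sum_{u\in N^-}\chi_{\beta(u)} .
\]
By Lemma~\ref{lem:omega}, $\langle v,\rho(z)\rangle=\frac{[n]}q\sum_{\omega\in\beta(z)}f(\omega)+c'$ with $c'$ independent of $z$. Since $x\in S$,
\begin{equation}\label{eq:crit}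
z\in S\iff\sum_{\omega\in\beta(z)}f(\omega)=\sum_{\omega\in\beta(x)}f(\omega).
\end{equation}

\emph{The sets $N^\pm$.} By Lemma~\ref{lem:smallC}, $N^-$ is the $[i]\times[i]$ grid. A large $z\supseteq x$ is in $N^+$ when $\dim(z\cap y)=k-1-i$, that is, $z_H\cap y=M$. As $x$ is a hyperplane of $W=z_H$, this holds exactly when $W\not\subseteq U$. Each $k$-dimensional $W\subseteq H$ equals $z_H$ for $[k+1]-[k]=q^k$ large vertices $z$. By Lemma~\ref{lem:shift}(b), the small members of $N^+$ are the $(k-1)$-spaces in $H$, not in $U$, that contain one of the $[k-1]-[i]$ hyperplanes $h\not\supseteq M$ of $x$.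

\emph{Counting.} The table shows, for $\omega\in\Omega$, for how many members $u$ of each family $\omega\in\beta(u)$.
\[
\begin{array}{l|cccc}
 &x&y&N^+&N^-\\ \hline
\text{point }p\not\subseteq H&0&0&q^i[k+1-i]&0\\
K\not\supseteq M&0&0&q^i[k+1-i]&0\\
K\supseteq M,\ K\not\supseteq x,\ K\not\supseteq y&0&0&0&[i-1]\\
K\supseteq y,\ K\not\supseteq x&0&1&0&[i]\\
K\supseteq x,\ K\not\supseteq y&1&0&q^{2i}s[k+1-i]&[i][i-1]\\
K\supseteq x,\ K\supseteq y&1&1&q^{2i+1}s^2&[i]^2
\end{array}
\]
\emph{Column $N^-$.} All cells are small and contain $M$, which gives the two zeros. For $K\supseteq M$, a cell $h+y_1$ lies in $K$ when $h\subseteq K\cap x$ and $y_1\subseteq K\cap y$. There are $[i]$ rows if $K\supseteq x$ and one otherwise; there are $[i]$ columns if $K\supseteq y$ and $[i-1]$ otherwise.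

\emph{Column $N^+$.} A point $p\not\subseteq H$ lies in $W+p$ for each of the $[k+1]-[i]=q^i[k+1-i]$ admissible $W$. Let $K\not\supseteq x$. Then no large member counts, and a small member inside $K$ must have $h=K\cap x$. If $K\supseteq M$, this $h$ contains $M$ and is not admissible, which gives the zeros in rows three and four. If $K\not\supseteq M$, it is admissible, and $\dim K/h=k+1$, $\dim(K\cap U)/h=i$ give $[k+1]-[i]$ members. Now let $K\supseteq x$, and put $t=\dim(K\cap U)/x$, so $t=i-1$ if $K\not\supseteq y$ and $t=i$ if $K\supseteq y$. There are $[k]-[t]=q^t[k-t]$ admissible $W\subseteq K$, and each admissible $h$ lies in $[k+1]-[t+1]=q^{t+1}[k-t]$ small members inside $K$. Using $q^k+q[k-1]=q[k]$, the total is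
\[
q^t[k-t]\bigl(q^k+q[k-1]-q[i]\bigr)=q^t[k-t]\cdot q^{i+1}s,
\]
which gives the last two entries.

\emph{Values.} By \eqref{eq:scaled} with $n-2k=1$, the coefficients of $q^kf$ are $qs[k]$, $sq^{i-1}/[i-1]$, $-q^{-i}$, $-s/[i-1]$. Rows one and two give $-[k+1-i]$. Row three gives $-s$, and so does row four by \eqref{eq:qid}. Row five gives
\[
s\bigl(q[k]-q^i[k+1-i]-[i]\bigr)=s\bigl(q[k]-[k+1]\bigr)=-s,
\]
and row six, by \eqref{eq:qid}, gives
\[
s\bigl(q[k]-q^{i+1}[k-i]-[i+1]\bigr)=s\bigl(q[i]-[i+1]\bigr)=-s.
\]
Since $[k+1-i]-s=q^{k-i}$, the function $f$ is a constant plus $q^{-i}$ times the characteristic function of $\{K:\ K\supseteq M\}$.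

\emph{The set $S$.} All sets $\beta(z)$ have size $[k+1]$, so by \eqref{eq:crit} a vertex $z$ lies in $S$ exactly when the number $[2k-\dim(z_H+M)]$ of hyperplanes $K\supseteq z_H+M$ equals its value $[k+1]$ at $z=x$, that is, when $\dim(z_H+M)=k-1$. This is impossible for large $z$, and for small $z$ it means $M\subseteq z$. For $u,w\in S$, Lemma~\ref{lem:smallC} shows that each neighbor of $u$ one step closer to $w$ is small and contains $u\cap w\supseteq M$; by induction all shortest paths from $u$ to $w$ stay in $S$. Finally $\partial(u,w)=k-1-\dim(u\cap w)\le k-1-\dim M=i$, with equality for $x,y$.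
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
If $x,y$ are both small, apply Proposition~\ref{prop:small}. Otherwise $S$ is not geodesically closed: by Theorem~\ref{thm:counter} if both are large and $M\subseteq H$ (here $\dim M=k+1-i$ by Lemma~\ref{lem:dist}), by Proposition~\ref{prop:largeout} if both are large and $M\not\subseteq H$, and by Proposition~\ref{prop:mixed} if their sizes differ.
\end{proof}

\section{Other values of $n$}\label{sec:range}

By Theorem~\ref{thm:general}(i), the Question has a positive answer whenever the intersection numbers force $\Delta\cong J_q(n,k)$. According to Metsch \cite{Metsch}, this is the case for $k\ge3$ and $n>2k$, except possibly when $n=2k+1$, when $n=2k+2$ and $q\in\{2,3\}$, or when $n=2k+3$ and $q=2$. Granting this theorem, the answer is positive outside these cases, while Theorem~\ref{thm:counter} shows that it is negative for $n=2k+1$, for every $q$, every $k\ge3$ and every $i$ with $1<i<k$. We make no claim about the remaining cases. The proofs above do not use \cite{Metsch}.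

\begin{thebibliography}{9}

\bibitem{BCN}
Brouwer, Cohen, Neumaier, \emph{Distance-Regular Graphs}.

\bibitem{vDK}
E.~R. van Dam, J.~H. Koolen, \emph{A new family of distance-regular graphs with unbounded diameter}, Invent. Math. 162 (2005) 189--193.

\bibitem{Metsch}
K.~Metsch, \emph{A characterization of Grassmann graphs}, European J. Combin. 16 (1995) 639--644.

\bibitem{Seong}
Ian Seong, \emph{Using a Grassmann graph to recover the underlying projective geometry}, arXiv:2311.16880 (2023).

\end{thebibliography}
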